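\title{Hereditarily minimal locally compact groups with nontrivial center}

\begin{abstract}
A Hausdorff topological group is minimal if it admits no strictly coarser Hausdorff group topology, and hereditarily minimal if all of its subgroups are minimal. We show that for every odd prime $p$ there is a hereditarily minimal locally compact group that is neither discrete nor compact and whose center contains an open copy of the group $\mathbb Z_p$ of $p$-adic integers. The examples are Adian's torsion-free central extensions of free Burnside groups, with the central $\mathbb Z$ enlarged to $\mathbb Z_p$. Conversely, a nondiscrete hereditarily minimal locally compact group with nontrivial center is either $\mathbb Z_p$ or a torsion-free central extension of a $p$-group that is not locally finite by an open $\mathbb Z_p$, with $p$ odd.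
\end{abstract}

\section{Introduction}

All topological groups in this paper are Hausdorff. A topological group $(G,\tau)$ is \emph{minimal} if there is no Hausdorff group topology on $G$ strictly coarser than $\tau$. Equivalently, every continuous injective homomorphism from $G$ into a topological group is a topological embedding: a coarser topology $\sigma$ gives the identity map $(G,\tau)\to(G,\sigma)$, and an injective homomorphism gives the topology pulled back along it. Compact groups are minimal, because a continuous bijection from a compact space onto a Hausdorff space is a homeomorphism. Minimality thus isolates one consequence of compactness, and one may ask how much of compactness it gives back. The discrete group $\mathbb Z$ is not minimal, since the $p$-adic topology is coarser. More generally, by a theorem of Stephenson, \emph{a minimal locally compact abelian group is compact}.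

A topological group is \emph{hereditarily minimal} if every subgroup, closed or not, is minimal in the induced topology. Finite groups have this property, since they carry only one Hausdorff topology. Compactness no longer suffices.

\begin{example}\label{ex:torsion}
Let $p\ne q$ be primes and let $H\cong\mathbb Z$ be the subgroup of $\mathbb Z/q\times\mathbb Z_p$ generated by $(1,1)$. The subgroup $qH=H\cap(\{0\}\times\mathbb Z_p)$ is open in $H$. The projection $H\to\mathbb Z_p$ is continuous and injective, and it pulls back the $p$-adic topology, in which $qH$ is not open because $q\mathbb Z$ contains no $p^j\mathbb Z$. So $H$ is not minimal.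
\end{example}

By a theorem of Prodanov, \emph{the infinite hereditarily minimal compact abelian groups are precisely the groups $\mathbb Z_p$}. The two theorems combine into a strong restriction on arbitrary locally compact groups.

\begin{lemma}\label{lem:abelian}
Every closed abelian subgroup of a hereditarily minimal locally compact group is finite or topologically isomorphic to $\mathbb Z_q$ for some prime $q$.
\end{lemma}

\begin{proof}
Such a subgroup is locally compact and hereditarily minimal. It is compact by Stephenson's theorem, and Prodanov's theorem applies if it is infinite.
\end{proof}

The lemma excludes $\mathbb R$ and $\mathbb Q_p$. It excludes every group in which some element generates an infinite discrete subgroup, such as $\mathrm{SL}_2(\mathbb R)$ and $\mathrm{SL}_2(\mathbb Q_p)$ with the element $\mathrm{diag}(p,p^{-1})$. It also excludes the products $\mathbb Z_p\times\Gamma$ with $\Gamma$ discrete and nontrivial: for $e\neq\gamma\in\Gamma$, the closed abelian subgroup $\mathbb Z_p\times\langle\gamma\rangle$ is noncompact or has torsion. The following question is posed in \cite{XDST}; $Z(G)$ denotes the center of $G$.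

\medskip
\noindent\textbf{Question.} (1) Does there exist a hereditarily minimal locally compact group that is neither discrete nor compact? (2) Can such a group have nontrivial center?
\medskip

For (2) the natural guess is negative. Every element of $G$ lies in a closed abelian subgroup together with the whole center, so Lemma~\ref{lem:abelian} ties each element to one fixed compact group, and little room seems left for $G$ to be noncompact. We show that both answers are nevertheless positive.

\begin{theorem}\label{thm:existence}
For every odd prime $p$ there is a hereditarily minimal locally compact group $G$, neither discrete nor compact, whose center contains an open subgroup topologically isomorphic to $\mathbb Z_p$. In particular $Z(G)\ne\{e\}$.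
\end{theorem}

The next theorem shows how close the negative guess is to the truth. A \emph{$p$-group} is a group in which the order of every element is a power of $p$, and a group is \emph{locally finite} if its finitely generated subgroups are finite.

\begin{theorem}\label{thm:structure}
Let $G$ be a nondiscrete hereditarily minimal locally compact group with $Z=Z(G)\neq\{e\}$. Then there is a prime $p$ such that:
\begin{itemize}
\item[(i)] $Z$ is open in $G$ and topologically isomorphic to $\mathbb Z_p$;
\item[(ii)] $G$ is torsion-free, and the discrete group $D=G/Z$ is a $p$-group with trivial center, all of whose finite subgroups are cyclic;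
\item[(iii)] either $G=Z\cong\mathbb Z_p$, or $D$ is infinite and not locally finite (so $G$ is not compact) and $p$ is odd.
\end{itemize}
Conversely, for every odd prime $p$ there are infinitely many pairwise nonisomorphic noncompact groups of this kind. Hence the primes occurring for groups that are neither discrete nor compact are exactly the odd primes.
\end{theorem}

Thus the only compact groups covered by the theorem are the groups $\mathbb Z_p$, the restriction to odd $p$ in Theorem~\ref{thm:existence} cannot be removed, and in every noncompact example $G/Z(G)$ contains an infinite finitely generated $p$-group. A group of Burnside type therefore has to enter any construction. We say that a group has \emph{exponent dividing $n$} if $x^n=e$ for all $x$, and \emph{finite exponent} if this holds for some $n\geq 1$. When $G/Z(G)$ has finite exponent, the necessary conditions are also sufficient.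

\begin{theorem}\label{thm:classification}
Let $G$ be a nondiscrete locally compact group with $Z(G)\neq\{e\}$ such that $G/Z(G)$ has finite exponent. Then $G$ is hereditarily minimal if and only if $G$ is torsion-free and $Z(G)$ is open in $G$ and topologically isomorphic to $\mathbb Z_p$ for some prime $p$.
\end{theorem}

The existence proof has two independent parts. The topological part (Sections~\ref{sec:Zp} and~\ref{sec:criterion}) is a self-contained criterion for hereditary minimality, based on the fact that $x\mapsto x^n$ is continuous in every group topology. The algebraic part (Section~\ref{sec:examples}) produces noncompact groups that satisfy the criterion from a theorem of Adian. Section~\ref{sec:structure} proves Theorems~\ref{thm:structure} and~\ref{thm:classification}. Groups are written multiplicatively, except $\mathbb Z$, $\mathbb Z/m$, $\mathbb Z_p$, $\mathbb Q_p$ and their subgroups and products.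

\section{Subgroups of $\mathbb Z_p$}\label{sec:Zp}

The group $\mathbb Z_p$ is compact and torsion-free, it contains $\mathbb Z$ as a dense subgroup, and the subgroups $p^j\mathbb Z_p$ $(j\ge0)$ form a base of neighborhoods of $0$. A closed subgroup is stable under multiplication by $\mathbb Z$, hence by $\mathbb Z_p$, so it is an ideal. Therefore the nonzero closed subgroups are exactly the groups $p^j\mathbb Z_p$; each is open, topologically isomorphic to $\mathbb Z_p$, and has quotient $\mathbb Z/p^j$. For an integer $n\ge1$ we have $n\mathbb Z_p=p^v\mathbb Z_p$, where $p^v$ is the largest power of $p$ dividing $n$. In particular $p\mathbb Z_q=\mathbb Z_q$ for a prime $q\ne p$, while $p\mathbb Z_p\neq\mathbb Z_p$, so $\mathbb Z_p\not\cong\mathbb Z_q$. These facts give the following statement, used repeatedly below.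
\begin{equation}\label{eq:pq}
\begin{array}{l}
\text{If $M\cong\mathbb Z_q$ and $Z\le M$ is a closed subgroup with $Z\cong\mathbb Z_p$,}\\
\text{then $q=p$ and $M/Z$ is cyclic of order $p^j$ for some $j\geq 0$.}
\end{array}
\end{equation}

The criterion needs one half of Prodanov's theorem. We include a proof, since it shows which property of $\mathbb Z_p$ is at work: a nonzero closed subgroup meets every nonzero subgroup nontrivially.

\begin{lemma}\label{lem:Zp}
Every subgroup $W$ of $\mathbb Z_p$ is minimal.
\end{lemma}

\begin{proof}
Let $W\ne\{0\}$, let $\sigma$ be a Hausdorff group topology on $W$ coarser than the $p$-adic one, and let $\mathcal U$ be the family of $\sigma$-neighborhoods of $0$ in $W$. A set $U\in\mathcal U$ need not be $p$-adically small, and we measure this by the closed set $N=\bigcap_{U\in\mathcal U}\overline U$, where the bar denotes closure in $\mathbb Z_p$.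

\emph{$N$ is a subgroup.} Given $U\in\mathcal U$, choose $V\in\mathcal U$ with $V-V\subseteq U$. Then $N-N\subseteq\overline V-\overline V\subseteq\overline{V-V}\subseteq\overline U$.

\emph{$N\cap W=\{0\}$.} Let $w\in N\cap W$ and $U\in\mathcal U$. Since $\sigma$ is coarser than the $p$-adic topology, $U\supseteq W\cap p^j\mathbb Z_p$ for some $j$. Since $w\in\overline U$, there is $u\in U$ with $w-u\in W\cap p^j\mathbb Z_p\subseteq U$. So $w\in U+U$ for every $U\in\mathcal U$, hence $w\in U$ for every $U\in\mathcal U$, and $w=0$ because $\sigma$ is Hausdorff.

If $N$ were nonzero, then $N=p^i\mathbb Z_p$ for some $i$, and $0\ne p^iw\in N\cap W$ for any nonzero $w\in W$. So $N=\{0\}$. Now fix $j$. The open sets $\mathbb Z_p\setminus\overline U$ with $U\in\mathcal U$ cover the compact set $\mathbb Z_p\setminus p^j\mathbb Z_p$, so finitely many of them do, and the intersection of the corresponding sets $U$ is a member of $\mathcal U$ contained in $p^j\mathbb Z_p$. Thus every $W\cap p^j\mathbb Z_p$ is a $\sigma$-neighborhood of $0$, and $\sigma$ is the $p$-adic topology.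
\end{proof}

In Example~\ref{ex:torsion} the same recipe gives $N=\mathbb Z/q\times\{0\}$, a nonzero closed subgroup that misses $H$; this is where the argument breaks down there.

\section{The power map criterion}\label{sec:criterion}

Let $(G,\tau)$ have an open central subgroup $Z\cong\mathbb Z_p$, let $H\le G$, put $W=H\cap Z$, and let $\sigma\subseteq\tau|_H$ be a Hausdorff group topology on $H$. By Lemma~\ref{lem:Zp}, $\sigma$ and $\tau$ agree on $W$. If $W$ is $\sigma$-open, then $\sigma$ and $\tau|_H$ have the same neighborhoods of $e$ and hence coincide. So the only danger is that elements of $H\setminus Z$ accumulate at $e$ in the topology $\sigma$. The danger is real: $\mathbb Q_p$ is not minimal by Stephenson's theorem, so $\mathbb Z_p$ fails to be open in some coarser Hausdorff group topology on $\mathbb Q_p$.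

We know nothing about $\sigma$ outside $W$ except that it is a group topology. What we can use is a map that is built from the group operations, and so is continuous for $\sigma$, that carries $H$ into $W$, where $\sigma$ is known, and that keeps $H\setminus Z$ away from $e$.

\begin{example}\label{ex:toy}
Let $G=p^{-1}\mathbb Z_p\subseteq\mathbb Q_p$, $Z=\mathbb Z_p$ and $H=p^{-1}\mathbb Z$, so that $W=\mathbb Z$. Multiplication by $p$ maps $H$ into $W$ and is continuous for $\sigma$. The subgroup $p\mathbb Z$ is open in $(W,\sigma|_W)$, because $\sigma|_W$ is the $p$-adic topology. Its preimage $\{x\in H: px\in p\mathbb Z\}=\mathbb Z$ is therefore $\sigma$-open in $H$, and this preimage is $W$. For $G=\mathbb Q_p$ the argument cannot start, since no single integer multiplies $\mathbb Q_p$ into $\mathbb Z_p$.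
\end{example}

In a nonabelian group the map $x\mapsto x^n$ is no longer a homomorphism, but the example used only its continuity and the computation of one preimage. Both survive.

\begin{theorem}\label{thm:criterion}
Let $G$ be a topological group with an open central subgroup $Z$ topologically isomorphic to $\mathbb Z_p$, where $p$ is any prime. Assume that $G$ is torsion-free and that $G/Z$ has exponent dividing some $n\ge1$. Then $G$ is locally compact and hereditarily minimal.
\end{theorem}

\begin{proof}
The group $G$ is locally compact because $Z$ is open and compact. Put $Z^n=\{z^n:z\in Z\}$. It corresponds to $n\mathbb Z_p$, so it is open in $Z$. For every $x\in G$ we have $x^n\in Z$, and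
\begin{equation}\label{eq:detect}
x\in Z\iff x^n\in Z^n .
\end{equation}
The forward implication is the definition of $Z^n$. Conversely, if $x^n=z^n$ with $z\in Z$, then $(xz^{-1})^n=x^nz^{-n}=e$ because $z$ is central, and $x=z$ because $G$ is torsion-free.

Let $\tau$ be the topology of $G$, let $H\le G$, put $W=H\cap Z$, and let $\sigma\subseteq\tau|_H$ be a Hausdorff group topology on $H$. Then $\sigma|_W\subseteq\tau|_W$ is a Hausdorff group topology on $W$, and $W$ is minimal by Lemma~\ref{lem:Zp}. Hence $\sigma|_W=\tau|_W$, and $W\cap Z^n$ is open in $(W,\sigma|_W)$. The map $x\mapsto x^n$ is continuous from $(H,\sigma)$ to itself and takes values in $H\cap Z=W$, so it defines a continuous map $\varphi\colon(H,\sigma)\to(W,\sigma|_W)$. By \eqref{eq:detect},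
\[
\varphi^{-1}(W\cap Z^n)=\{x\in H:x^n\in Z^n\}=H\cap Z=W .
\]
So $W$ is $\sigma$-open. It is also $\tau|_H$-open, and the two topologies agree on $W$. They therefore have the same neighborhoods of $e$, and $\sigma=\tau|_H$.
\end{proof}

\begin{remark}\label{rem:hypotheses}
Finite exponent makes $\varphi$ take values in $W$, and the group $\mathbb Q_p\supseteq\mathbb Z_p$ shows that it cannot be weakened to the assumption that $G/Z$ is a $p$-group. Torsion-freeness and centrality enter only in \eqref{eq:detect}; the group $\mathbb Z/q\times\mathbb Z_p$ of Example~\ref{ex:torsion} satisfies every hypothesis except torsion-freeness. If $p\nmid n$, then $Z^n=Z$ and \eqref{eq:detect} forces $G=Z$.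
\end{remark}

\section{Examples from free Burnside groups}\label{sec:examples}

A group as in Theorem~\ref{thm:criterion} is nondiscrete, and it is noncompact exactly when $G/Z$ is infinite. So we need an infinite group of finite exponent with a torsion-free central extension by $\mathbb Z_p$. Recall that the \emph{free Burnside group} $B(m,n)$ is the quotient of the free group of rank $m$ by the subgroup generated by all $n$th powers. Every $m$-generated group of exponent dividing $n$ is a quotient of it.

\begin{theorem}[Adian]\label{thm:adian}
For every $m\ge2$ and every odd $n\ge665$ there is a torsion-free group $A(m,n)$ with an infinite cyclic central subgroup $\langle d\rangle$ such that $A(m,n)/\langle d\rangle$ is isomorphic to the free Burnside group $B(m,n)$, which is infinite.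
\end{theorem}

See \cite{Adian71} and \cite[Ch.~VII]{Adian79}; see also \cite[\S31]{Olshanskii} for sufficiently large odd $n$, which is all that we need. The infiniteness of $B(m,n)$ is the Novikov--Adian theorem.

With the discrete topology, $A(m,n)$ is not hereditarily minimal, because $\langle d\rangle$ is a discrete copy of $\mathbb Z$. We replace $\langle d\rangle$ by $\mathbb Z_p$ and leave the quotient unchanged. Let $A$ be any discrete group with a central element $d$ of infinite order, and put
\begin{equation}\label{eq:pushout}
G=(A\times\mathbb Z_p)/N,\qquad N=\{(d^i,-i):i\in\mathbb Z\}.
\end{equation}
Write $[a,\zeta]$ for the class of $(a,\zeta)$. The quotient identifies $d$ with $1\in\mathbb Z_p$: since $(d^{-i},i)\in N$, we have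
\begin{equation}\label{eq:shift}
[d^i,\zeta]=[e,i+\zeta]\qquad(i\in\mathbb Z,\ \zeta\in\mathbb Z_p).
\end{equation}
The point to check is torsion-freeness, since $d$ acquires new roots in $\mathbb Z_p$, and the quotient of a new root by an old one may be a torsion element.

\begin{example}\label{ex:cyclic}
Let $A=\langle a\rangle$ be infinite cyclic and $d=a^n$. If $n=p^k$, the homomorphism $A\times\mathbb Z_p\to\mathbb Q_p$, $(a^i,\zeta)\mapsto ip^{-k}+\zeta$, has image $p^{-k}\mathbb Z_p$, and $ip^{-k}+\zeta=0$ means that $i=p^kj$ and $\zeta=-j$ for an integer $j$, so the kernel is $N$. Thus $G\cong p^{-k}\mathbb Z_p$ is torsion-free; for $k=1$ it is the group of Example~\ref{ex:toy}. If instead $n=q$ is a prime different from $p$, then $q^{-1}\in\mathbb Z_p$ and $[a,-q^{-1}]^q=[d,-1]=e$, so $G$ has an element of order $q$.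
\end{example}

The second computation is general: if $a\in A\setminus\langle d\rangle$ and $a^q=d^r$ for a prime $q\ne p$, then $[a,-rq^{-1}]$ has order $q$. So the exponent of $A/\langle d\rangle$ should be a power of $p$, and this suffices.

\begin{proposition}\label{prop:pushout}
Let $p$ be a prime and $n=p^k$. Let $A$ be a torsion-free discrete group with an infinite cyclic central subgroup $\langle d\rangle$ such that $A/\langle d\rangle$ has exponent dividing $n$, and define $G$ by \eqref{eq:pushout}. Then $G$ is a torsion-free Hausdorff group, $Z=\{[e,\zeta]:\zeta\in\mathbb Z_p\}$ is an open central subgroup topologically isomorphic to $\mathbb Z_p$, the quotient $G/Z$ is isomorphic to $A/\langle d\rangle$, and the image of $A$ under $a\mapsto[a,0]$ is dense in $G$.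
\end{proposition}

\begin{proof}
The subgroup $N$ is central in $A\times\mathbb Z_p$. Since $d$ has infinite order, each open set $\{a\}\times\mathbb Z_p$ contains at most one point of $N$. Hence $N$ is closed and $G$ is Hausdorff.

The homomorphism $\zeta\mapsto[e,\zeta]$ is continuous, and it is injective because $(e,\zeta)=(d^i,-i)$ forces $i=0$ and $\zeta=0$. As $\mathbb Z_p$ is compact, it is a topological isomorphism onto $Z$. The subgroup $Z$ is central, and it is open as the image of the open set $\{e\}\times\mathbb Z_p$ under the quotient map, which is open. The homomorphism $[a,\zeta]\mapsto a\langle d\rangle$ from $G$ onto $A/\langle d\rangle$ is well defined, and its kernel is $Z$ by \eqref{eq:shift}. The closure of the image of $A$ is a subgroup that contains $Z$, because the elements $[d^i,0]=[e,i]$ are dense in $Z$, and it meets every coset $[a,0]Z$. So it is $G$.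

Let $g=[a,\zeta]$ be a torsion element, and write $a^n=d^r$ with $r\in\mathbb Z$. By \eqref{eq:shift}, $g^n=[d^r,n\zeta]=[e,r+n\zeta]$. This is a torsion element of $Z\cong\mathbb Z_p$, so $r=-n\zeta$. Since $n=p^k$, we get $r\in p^k\mathbb Z_p\cap\mathbb Z=n\mathbb Z$, say $r=ns$ with $s\in\mathbb Z$. Then $(ad^{-s})^n=a^nd^{-ns}=e$, so $a=d^s$ because $A$ is torsion-free. Hence $g=[e,s+\zeta]$ is a torsion element of $Z$, and $g=e$.
\end{proof}

For the rest of this section fix an odd prime $p$ and a power $n=p^k\ge665$. It is odd, so Theorem~\ref{thm:adian} applies; this is the only use of the assumption $p\neq 2$. For $m\ge2$ let $G_m$ be the group \eqref{eq:pushout} built from $A=A(m,n)$, and let $Z_m\cong\mathbb Z_p$ be the subgroup given by Proposition~\ref{prop:pushout}.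

\begin{proof}[Proof of Theorem~\ref{thm:existence}]
By Proposition~\ref{prop:pushout} and Theorem~\ref{thm:criterion}, $G_m$ is locally compact and hereditarily minimal. It is not discrete, since it contains $Z_m\cong\mathbb Z_p$. It is not compact, since the open subgroup $Z_m$ has infinite quotient $B(m,n)$. Its center contains $Z_m\neq\{e\}$.
\end{proof}

To tell the groups $G_m$ apart we count their homomorphisms to $\mathbb Z/p$.

\begin{proposition}\label{prop:many}
The groups $G_2,G_4,G_6,\dots$ are pairwise nonisomorphic.
\end{proposition}

\begin{proof}
Let $r_m$ be the dimension of the $\mathbb F_p$-vector space of homomorphisms $G_m\to\mathbb Z/p$. Each such homomorphism is trivial on the open subgroup $\{[e,p\zeta]:\zeta\in\mathbb Z_p\}$, so it is continuous. The group $G_m$ maps onto $B(m,n)$, which maps onto $(\mathbb Z/p)^m$, and the $m$ coordinates of the resulting surjection are linearly independent. So $r_m\ge m$. On the other hand, $A(m,n)$ is generated by $d$ and lifts of $m$ generators of $B(m,n)$, and its image in $G_m$ is dense. A continuous homomorphism $G_m\to\mathbb Z/p$ is therefore determined by its values on $m+1$ elements, and $r_m\le m+1$. The sets $\{m,m+1\}$ with $m$ even are pairwise disjoint.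
\end{proof}

\section{The structure of groups with nontrivial center}\label{sec:structure}

Besides Lemma~\ref{lem:abelian}, the proof of Theorem~\ref{thm:structure} uses the following results.
\begin{itemize}
\item \emph{Yamabe's theorem.} In a connected locally compact group, every neighborhood of $e$ contains a compact normal subgroup with Lie quotient.
\item \emph{Van Dantzig's theorem.} A totally disconnected locally compact group has a compact open subgroup.
\item \emph{Zelmanov's theorem} \cite{Zelmanov}. Compact torsion groups are locally finite, and consequently every infinite compact group has an infinite abelian subgroup.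
\item \emph{Schur's theorem.} If the center of a group $E$ has finite index in $E$, then the commutator subgroup $E'$ is finite.
\item \emph{Two facts on Lie groups.} A Lie group has a neighborhood of $e$ that contains no nontrivial subgroup, and a nontrivial connected Lie group $L$ admits a nontrivial continuous homomorphism $\mathbb R\to L$.
\end{itemize}

\begin{proof}[Proof of Theorem~\ref{thm:structure}]
Let $G$, $Z$ and $D=G/Z$ be as in the theorem. The center is a closed abelian subgroup, so Lemma~\ref{lem:abelian} makes it finite or a copy of some $\mathbb Z_p$. To exclude the finite case we need an infinite compact abelian subgroup to compare $Z$ with, and we find it inside a compact open subgroup.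

\medskip
\noindent\emph{Step 1: $G$ is totally disconnected.} Let $G_0$ be the identity component, and let $N$ be a compact normal subgroup of $G_0$ such that $L=G_0/N$ is a Lie group. Let $x\in G_0$. By Lemma~\ref{lem:abelian}, $C=\overline{\langle x\rangle}$ is finite or a copy of some $\mathbb Z_q$. In the second case, let $U$ be a neighborhood of $e$ in $L$ without nontrivial subgroups. Some open subgroup of $C$ maps into $U$, hence maps trivially, and it has finite index in $C$. In both cases the image of $x$ in $L$ has finite order, so the connected Lie group $L$ is a torsion group. The kernel of a nontrivial continuous homomorphism $\mathbb R\to L$ would be $\{0\}$ or $c\mathbb Z$ with $c>0$, and its image would contain elements of infinite order. So $L$ is trivial and $G_0=N$. By Yamabe's theorem $N$ can be chosen inside any neighborhood of $e$, so $G_0=\{e\}$.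

\medskip
\noindent\emph{Step 2: $Z\cong\mathbb Z_p$ for a prime $p$.} By van Dantzig's theorem $G$ has a compact open subgroup $K$. It is infinite, since a finite open subgroup would make $G$ discrete. By Zelmanov's theorem $K$ has an infinite abelian subgroup, whose closure $P$ is compact and abelian. As $Z$ is compact and central, $ZP$ is an infinite compact abelian subgroup, so $ZP\cong\mathbb Z_p$ for some prime $p$ by Lemma~\ref{lem:abelian}. Now $Z$ is a nontrivial closed subgroup of $ZP$, so $Z\cong\mathbb Z_p$.

\medskip
From now on, Lemma~\ref{lem:abelian} and \eqref{eq:pq} give the following fact, which drives the rest of the proof: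
\begin{equation}\label{eq:overZ}
\begin{array}{l}
\text{if $M$ is a closed abelian subgroup of $G$ containing $Z$, then}\\
\text{$M\cong\mathbb Z_p$ and $M/Z$ is cyclic of order $p^j$ for some $j\ge0$.}
\end{array}
\end{equation}

\noindent\emph{Step 3: $G$ is torsion-free and $D$ is a $p$-group.} Let $x\in G$ and apply \eqref{eq:overZ} to $M=\overline{\langle x\rangle Z}$. Then $x^{p^j}\in Z$ for some $j$, and $x$ lies in a torsion-free group.

\medskip
\noindent\emph{Step 4: finite subgroups of $D$ are cyclic.} Let $F\le D$ be finite with preimage $E\le G$. Then $E$ is a finite union of cosets of the closed subgroup $Z$, so it is closed. To apply \eqref{eq:overZ} we need $E$ to be abelian. Since $Z\le Z(E)$ has finite index in $E$, Schur's theorem shows that $E'$ is finite, and then $E'=\{e\}$ by Step~3. So $F=E/Z$ is cyclic by \eqref{eq:overZ}.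

\medskip
\noindent\emph{Step 5: $Z$ is open.} It suffices to show that $Z$ has finite index in the compact open subgroup $K_1=KZ$, since a closed subgroup of finite index is open. The quotient $Q=K_1/Z$ is a compact group, and it is a torsion group by Step~3. By Zelmanov's theorem it is locally finite, which makes Step~4 available. Two subgroups of $Q$ of the same order $p^j$ generate a finite, hence cyclic, group, and a finite cyclic group has at most one subgroup of each order. So $Q$ has at most one subgroup of order $p^j$ for each $j$. Every element of $Q$ generates such a subgroup, so $Q$ is countable. By the Baire category theorem some point of $Q$ is open; by homogeneity $Q$ is discrete, and by compactness it is finite. This proves (i).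

\medskip
\noindent\emph{Step 6: $D$ has trivial center.} Let $xZ$ be central in $D$ and let $g\in G$. Then $xgx^{-1}=cg$ for some $c\in Z$. Since $c$ is central, conjugating repeatedly by $x$ gives $x^ig x^{-i}=c^ig$ for all $i\ge1$. Take $i=p^j$ with $x^i\in Z$. Then $c^i=e$, so $c=e$ by Step~3. Thus $x$ commutes with every $g\in G$, and $x\in Z$. This proves (ii).

\medskip
\noindent\emph{Step 7: if $G\ne Z$, then $D$ is not locally finite.} If $D$ is locally finite, any two of its elements generate a finite group, which is cyclic by Step~4. So $D$ is abelian, and then $D$ is trivial by Step~6. Hence for $G\neq Z$ the group $D$ is not locally finite. In particular it is infinite, and $G$ is not compact because $Z$ is open.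

\medskip
\noindent\emph{Step 8: if $G\ne Z$, then $p\neq2$.} Step~4 controls only finite subgroups, and by Step~7 two elements of $D$ need not generate one. Involutions are the exception. Suppose that $p=2$ and $D\ne\{e\}$. Then $D$ contains an involution, that is, an element of order $2$. Let $a,b\in D$ be involutions and put $t=ab$, which has finite order by Step~3. Since $ata^{-1}=ba=t^{-1}$ and $b=at$, the subgroup $\langle t\rangle$ is normal of index at most $2$ in $\langle a,b\rangle=\langle a,t\rangle$. So $\langle a,b\rangle$ is finite, hence cyclic by Step~4, and a cyclic group has at most one involution. Thus $a=b$. The unique involution of $D$ is fixed by every conjugation, so it is central, contrary to Step~6. This proves (iii).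

\medskip
\noindent\emph{The converse.} Let $p$ be an odd prime. The groups $G_2,G_4,\dots$ of Section~\ref{sec:examples} are nondiscrete, noncompact, locally compact and hereditarily minimal with nontrivial center, and they are pairwise nonisomorphic by Proposition~\ref{prop:many}. By (i), $Z(G_m)\cong\mathbb Z_q$ for some prime $q$, and $q=p$ by \eqref{eq:pq} because $Z(G_m)$ contains $Z_m\cong\mathbb Z_p$. So every odd prime occurs for a noncompact group. A noncompact group has $G\ne Z$, so by (iii) the prime $2$ does not occur.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:classification}]
If $G$ is hereditarily minimal, the stated properties are contained in parts (i) and (ii) of Theorem~\ref{thm:structure}. The converse is Theorem~\ref{thm:criterion} with $Z=Z(G)$.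
\end{proof}

\begin{remark}
The hypotheses that $G$ is nondiscrete and that $Z(G)\ne\{e\}$ are both used only in Step~2, and neither can be dropped. A nontrivial finite abelian group is discrete, hereditarily minimal, and not torsion-free. For the second hypothesis, let $G=\mathbb Z_p\rtimes\{\pm1\}$, where $-1$ acts by $\zeta\mapsto-\zeta$. This compact group has elements of order $2$. Conjugation by $(\eta,\varepsilon)$ sends $(w,1)$ to $(\varepsilon w,1)$, so the centralizer of $(w,1)$ with $w\neq0$ is $\mathbb Z_p\times\{1\}$, and the center of $G$ is trivial. Yet $G$ is hereditarily minimal. Let $H\le G$, let $W=H\cap(\mathbb Z_p\times\{1\})$, and let $\sigma$ be a coarser Hausdorff group topology on $H$. If $W$ is trivial, $H$ is finite. Otherwise $W$ is the centralizer in $H$ of one of its elements, so it is $\sigma$-closed, and having index at most $2$ it is $\sigma$-open. By Lemma~\ref{lem:Zp}, $\sigma$ agrees with the induced topology on $W$, hence on $H$.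
\end{remark}

\begin{thebibliography}{9}

\bibitem{Adian71}
S. I. Adian, \emph{On some torsion-free groups}, Math. USSR Izv. 5 (1971), 475--484.

\bibitem{Adian79}
S. I. Adian, \emph{The Burnside Problem and Identities in Groups}, Springer, 1979.

\bibitem{Olshanskii}
A. Yu. Ol'shanskii, \emph{Geometry of Defining Relations in Groups}.

\bibitem{XDST}
Wenfei Xi, Dikran Dikranjan, Menachem Shlossberg, Daniele Toller, \emph{Hereditarily minimal topological groups}, arXiv:1803.08033 (2018).

\bibitem{Zelmanov}
Zelmanov, \emph{On periodic compact groups}, Israel J. Math. 77 (1992).

\end{thebibliography}
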